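\title{Central zonotopal algebras and cyclic flats}

\begin{abstract}
The central zonotopal algebra of a real matrix is the quotient of a polynomial ring by powers of the facet normals of its zonotope. It was conjectured that this algebra determines the matrix, once its bridge-columns are removed, up to a change of basis and permutation and rescaling of the columns. We show that this fails already for $2\times4$ matrices, and that even the matroid is not determined. We then prove that the algebra determines, and is determined by, the spans and sizes of the cyclic flats up to a linear isomorphism. As consequences, the conjectured equivalence holds when every remaining column is parallel to another one, the rank two case is settled completely, and the set of classes of bridge-free matrices with a given central algebra is either finite or uncountable, according to the vanishing of an explicit integer.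
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Zonotopal algebras}

Let $A\in\mathbb{R}^{n\times m}$ be a matrix of rank $n$ with columns $y_1,\dots,y_m$, and put $[m]=\{1,\dots,m\}$. The \emph{zonotope} of $A$ is the Minkowski sum of segments
\[
Z_A=[0,y_1]+\dots+[0,y_m]\subset\mathbb{R}^n .
\]
Elements of $\mathbb{R}^n$ are columns. A row vector $\eta=(\eta_1,\dots,\eta_n)$ acts on them by $v\mapsto\eta v$; we write $\eta^\perp=\{v:\eta v=0\}$ and
\[
\ell_\eta=\eta_1x_1+\dots+\eta_nx_n\in S=\mathbb{R}[x_1,\dots,x_n].
\]
For $\eta\ne0$ let $m_A(\eta)$ be the number of nonzero coordinates of $\eta A$, that is, the number of columns of $A$ outside the hyperplane $\eta^\perp$. Call $\eta\neq0$ a \emph{facet normal} of $A$ if the face of $Z_A$ on which $\eta$ is maximal is a facet, i.e.\ has dimension $n-1$. For $k\in\{0,1\}$ the \emph{zonotopal ideal} $\mathcal{I}_A^{(k)}\subset S$ is generated by the powers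
\[
\ell_\eta^{\,m_A(\eta)+k},\qquad \eta \text{ a facet normal of } A .
\]
Rescaling $\eta$ rescales the generator, so one normal per facet suffices. The quotient $S/\mathcal{I}^{(0)}_A$ is the \emph{central} and $S/\mathcal{I}^{(1)}_A$ the \emph{external zonotopal algebra}. The ideals are homogeneous, so both algebras are graded by degree. This paper is about the central case, and we abbreviate
\[
I_A=\mathcal{I}_A^{(0)},\qquad \mathcal{C}_A=S/I_A .
\]

Facet normals can be described without the polytope. The maximum of $\eta$ on $[0,y_i]$ is attained at $y_i$ if $\eta y_i>0$, at $0$ if $\eta y_i<0$, and on the whole segment if $\eta y_i=0$. The face of $Z_A$ maximizing $\eta$ is the sum of these sets, hence a translate of the zonotope of the columns in $\eta^\perp$, and its dimension is the rank of these columns. Thus $\eta\neq0$ is a facet normal exactly when \emph{the hyperplane $\eta^\perp$ is spanned by columns of $A$}. The relations of $\mathcal{C}_A$ say: the linear form cutting out such a hyperplane is nilpotent, of order at most the number of columns that the hyperplane misses.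

A zero column changes neither $Z_A$ nor the algebras, but it changes the number of columns, so we exclude it. A \emph{configuration} is a real $n\times m$ matrix of rank $n$ without zero columns. We allow the empty configuration, with $n=m=0$ and algebra $\mathbb{R}$.

\subsection{The question}

How much of $A$ can be read off from the algebra? Permuting the columns, or multiplying them by nonzero scalars, does not change the ideals. Replacing $A$ by $gA$ with $g\in GL_n(\mathbb{R})$ replaces each facet normal $\eta$ by $\eta g^{-1}$ and keeps the exponent, so it changes the ideals by the linear substitution $\ell_\eta\mapsto\ell_{\eta g^{-1}}$. The following equivalence collects these operations.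

\begin{definition}\label{def:z}
Configurations $A_1,A_2$ are \emph{$z$-equivalent}, written $A_1\sim_zA_2$, if they have the same number $m$ of columns and there are an invertible diagonal matrix $D$ and a permutation matrix $\pi$ of size $m$ such that the row space of $A_1$ equals the row space of $A_2\pi D$.
\end{definition}

Two matrices of full row rank have the same row space exactly when they differ by left multiplication by an invertible matrix. So $A_1\sim_zA_2$ means $A_1=gA_2\pi D$ with $g$ invertible: some linear isomorphism carries the multiset of \emph{column lines} $\mathbb{R}y_i$ of $A_2$ onto that of $A_1$. This is the form we use. The $z$-class is the most that a zonotopal algebra can remember, and the external algebra remembers all of it.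

\begin{theorem}[Nenashev \cite{Nen}]\label{thm:external}
For configurations $A_1,A_2$ the following are equivalent: the external algebras of $A_1$ and $A_2$ are isomorphic as non-graded algebras; they are isomorphic as graded algebras; $A_1\sim_zA_2$.
\end{theorem}

We do not use this theorem, but it suggests what to expect in the central case. For $n=1$ the only hyperplane is $\{0\}$, so $\mathcal{C}_A=\mathbb{R}[x_1]/(x_1^m)$. This recovers $m$, and any two $1\times m$ configurations are $z$-equivalent. For the identity matrix of size $n$ the facet normals are the unit vectors, each with $m_A(\eta)=1$. The external algebra $S/(x_1^2,\dots,x_n^2)$ recovers $n$, while the central algebra $S/(x_1,\dots,x_n)=\mathbb{R}$ has forgotten everything. The cause is easy to isolate. A column is a \emph{bridge} if deleting it lowers the rank. The other columns then span a hyperplane that misses one column only, and the corresponding generator of $I_A$ is a linear form, which kills a variable.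

So one removes the bridges. If $A$ has $k$ bridges, let $A'\in\mathbb{R}^{(n-k)\times(m-k)}$ be obtained by deleting the $k$ bridge-columns and then $k$ rows in such a way that $A'$ has rank $n-k$. Lemma~\ref{lem:bridges} shows that this is possible, that $A'$ is a configuration without bridges whose $z$-class does not depend on the chosen rows, and that $\mathcal{C}_A\cong\mathcal{C}_{A'}$. The natural guess is that bridges are the only loss. This is the conjecture posed in \cite{Nen}.

\medskip
\noindent\textbf{Conjecture.} \emph{For configurations $A_1,A_2$ the following are equivalent:}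
\begin{itemize}
\item[(1)] \emph{$\mathcal{C}_{A_1}$ and $\mathcal{C}_{A_2}$ are isomorphic as non-graded algebras;}
\item[(2)] \emph{$\mathcal{C}_{A_1}$ and $\mathcal{C}_{A_2}$ are isomorphic as graded algebras;}
\item[(3)] \emph{$A_1'\sim_zA_2'$.}
\end{itemize}
All algebras and isomorphisms are over $\mathbb{R}$.

\subsection{Results}

The Conjecture is false: (2) does not imply (3), already for two $2\times4$ matrices without bridges (Theorem~\ref{thm:counter}). To say what replaces (3) we need two notions. For $F\subset[m]$ put
\[
\langle F\rangle=\operatorname{span}\{y_i:i\in F\},\qquad \operatorname{rk}F=\dim\langle F\rangle,\qquad \nu(F)=|F|-\operatorname{rk}F .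
\]
The \emph{nullity} $\nu(F)$ is the dimension of the space of linear relations among the columns indexed by $F$. For a subspace $W\subset\mathbb{R}^n$ let $F(W)=\{i:y_i\in W\}$ and $\nu_A(W)=\nu(F(W))$.

An element $i\in F$ is a \emph{bridge of $F$} if $y_i\notin\langle F\setminus i\rangle$; the bridges of $[m]$ are the bridges of $A$. A set $Z\subset[m]$ is a \emph{flat} if $Z=F(\langle Z\rangle)$, and a \emph{cyclic flat} if it is a flat and has no bridge. Let
\[
\operatorname{Cyc}(A)=\{(\langle Z\rangle,|Z|): Z\text{ a cyclic flat of }A\},
\]
a finite set of subspaces of $\mathbb{R}^n$ labeled by integers. A linear isomorphism $g$ acts on such pairs by $g(W,k)=(gW,k)$.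

\begin{theorem}\label{thm:main}
For configurations $A_1,A_2$ the following are equivalent:
\begin{itemize}
\item[(1)] $\mathcal{C}_{A_1}\cong\mathcal{C}_{A_2}$ as non-graded algebras;
\item[(2)] $\mathcal{C}_{A_1}\cong\mathcal{C}_{A_2}$ as graded algebras;
\item[(3a)] there is a linear isomorphism $g$ from the column space of $A_1'$ to that of $A_2'$ with $\nu_{A_2'}(gW)=\nu_{A_1'}(W)$ for all subspaces $W$;
\item[(3b)] there is a linear isomorphism $g$ between these spaces with $g(\operatorname{Cyc}(A_1'))=\operatorname{Cyc}(A_2')$.
\end{itemize}
\end{theorem}

An isomorphism that matches the column lines of $A_1'$ and $A_2'$ satisfies (3a). So in the Conjecture the implications (3)$\Rightarrow$(2)$\Leftrightarrow$(1) hold, and only the way back to (3) fails.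

Section~\ref{sec:plane} contains the counterexample and shows the mechanism behind Theorem~\ref{thm:main} in the plane. The theorem is proved in Sections~\ref{sec:linear}--\ref{sec:proof}; the key step, Proposition~\ref{prop:powers}, finds all powers of linear forms in $I_A$. The rest of the paper measures the distance between (3b) and (3). The matroid of $A'$ is not determined by $\mathcal{C}_A$ (Section~\ref{sec:matroid}). The Conjecture holds when every column of $A_1'$ is parallel to another one, and in rank two we determine exactly when it holds (Section~\ref{sec:true}). Finally, the set of $z$-classes of bridge-free configurations with a given central algebra is finite or uncountable, and an explicit parameter count decides which (Section~\ref{sec:dichotomy}).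

\section{Two examples in the plane}\label{sec:plane}

In rank two a hyperplane spanned by columns is a column line, so $I_A$ has one generator for each column line. We need two elementary facts.

\emph{Powers of binary forms.} If $\ell_0,\dots,\ell_d$ are pairwise non-proportional linear forms in $x_1,x_2$, then $\ell_0^d,\dots,\ell_d^d$ is a basis of the space of forms of degree $d$. Indeed, after a change of variables and rescaling, $\ell_j=x_1+a_jx_2$ with distinct $a_j$. The coefficient of $x_1^{d-k}x_2^k$ in $\ell_j^d$ is $\binom dk a_j^k$, and the Vandermonde matrix $(a_j^k)$ is invertible.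

\emph{Cross-ratio.} Let $L_1,\dots,L_4$ be distinct lines through the origin of $\mathbb{R}^2$, spanned by $v_1,\dots,v_4$, and let $[ij]=\det(v_i,v_j)$. The number
\[
\operatorname{cr}(L_1,L_2,L_3,L_4)=\frac{[14][23]}{[13][24]}
\]
does not depend on the choice of the $v_i$ and is invariant under $GL_2(\mathbb{R})$. If it equals $\lambda$, then exchanging $L_1,L_2$ or $L_3,L_4$ gives $1/\lambda$. Exchanging $L_2,L_3$ gives $[14][32]/([12][34])$, which equals $\lambda/(\lambda-1)$ by the identity $[12][34]=[13][24]-[14][23]$. These three exchanges generate all reorderings.

\begin{theorem}\label{thm:counter}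
For $t\in\mathbb{R}\setminus\{0,1\}$ let
\[
A(t)=\begin{pmatrix}1&0&1&1\\0&1&1&t\end{pmatrix}.
\]
Then $A(t)$ has no bridges and $I_{A(t)}=(x_1,x_2)^3$ for every $t$, but $A(2)\not\sim_zA(3)$. Hence $A(2)$ and $A(3)$ satisfy conditions \textup{(1)} and \textup{(2)} of the Conjecture and violate \textup{(3)}.
\end{theorem}

\begin{proof}
The four columns are pairwise non-parallel. Any three of them have rank two, so there are no bridges and $A(t)'=A(t)$. Each column line misses three columns, so
\[
I_{A(t)}=\bigl(x_2^3,\;x_1^3,\;(x_1-x_2)^3,\;(tx_1-x_2)^3\bigr).
\]
These four cubes form a basis of the binary cubics, so $I_{A(t)}=(x_1,x_2)^3$.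

In the given order the column lines of $A(t)$ have $[14]=t$, $[13]=1$, $[23]=[24]=-1$, so their cross-ratio is $t$. The set $\{2,\frac12,-1\}$ is closed under $\lambda\mapsto1/\lambda$, and under $\lambda\mapsto\lambda/(\lambda-1)$, which fixes $2$ and exchanges $\frac12$ and $-1$. So the column lines of $A(2)$, in any order, have cross-ratio in this set. A linear map carrying them onto the column lines of $A(3)$ would put $3$ in it.
\end{proof}

The external ideal of $A(t)$ behaves differently. Its part of degree four is spanned by four fourth powers inside the five-dimensional space of quartics. No other fourth power of a linear form lies in this span, since five pairwise non-proportional forms have independent fourth powers. So the external ideal shows the four lines. Lowering the exponent by one makes the powers fill the whole degree, and the lines disappear. The next example shows what survives.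

\begin{example}\label{ex:double}
Double the first column of $A(t)$:
\[
B(t)=\begin{pmatrix}1&1&0&1&1\\0&0&1&1&t\end{pmatrix},\qquad
I_{B(t)}=\bigl(x_2^3,\;x_1^4,\;(x_1-x_2)^4,\;(tx_1-x_2)^4\bigr).
\]
Modulo $x_2^3$ the quartics have basis $x_1^4$, $x_1^3x_2$, $x_1^2x_2^2$, and
\[
(ax_1-x_2)^4\equiv a^4x_1^4-4a^3x_1^3x_2+6a^2x_1^2x_2^2 .
\]
The vectors $(-4,6)$ and $(-4t^3,6t^2)$ have determinant $24t^2(t-1)\neq0$, so the three fourth powers span all quartics modulo $x_2^3$. Hence $I_{B(t)}=(x_2^3)+(x_1,x_2)^4$, again independent of $t$. In $\mathcal{C}_{B(t)}$ the form $x_2$ has nilpotency order $3$, and every linear form not proportional to it has order $4$. The algebra sees the line $x_2=0$, which carries a linear relation between two columns. It cannot tell the three simple lines from lines that carry no column.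
\end{example}

The example suggests the plan. The nilpotency order of a linear form is an invariant of the graded algebra. We shall show that the order of $\ell_\eta$ in $\mathcal{C}_A$ is $m-n+1$, lowered by the nullity of $\eta^\perp$, for \emph{every} $\eta\ne0$, facet normal or not. Since $I_A$ is generated by powers of linear forms, these orders in turn determine $I_A$. So the algebra and the nullity function carry the same information, and cyclic flats are the places where the nullity jumps. For $A(t)$ the cyclic flats are $\emptyset$ and $[4]$; for $B(t)$ they are $\emptyset$, $\{1,2\}$ and $[5]$. In neither case does $\operatorname{Cyc}$ depend on $t$.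

\section{Nullity, bridges and contraction}\label{sec:linear}

Let $A$ be a configuration with columns $y_1,\dots,y_m\in\mathbb{R}^n$. We collect the linear algebra used later. Adding an element to a set $F\subset[m]$ raises $|F|$ by one and $\operatorname{rk}F$ by at most one. So nullity is \emph{monotone}: $\nu(F)\le\nu(F')$ for $F\subset F'$, and $\nu_A(W)\le\nu_A(W')$ for $W\subset W'$. In particular $\nu\ge\nu(\emptyset)=0$.

\begin{lemma}\label{lem:split}
Let $F\subset[m]$, let $K$ be the set of bridges of $F$, and let $Z=F\setminus K$. Then $\langle F\rangle=\langle Z\rangle\oplus\bigoplus_{i\in K}\mathbb{R}y_i$, so $\nu(Z)=\nu(F)$, and $Z$ has no bridges.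
\end{lemma}

\begin{proof}
An element $i\in F$ is a bridge exactly when $a_i=0$ in every relation $\sum_{j\in F}a_jy_j=0$. A relation $u+\sum_{i\in K}a_iy_i=0$ with $u\in\langle Z\rangle$ is of this kind, so all $a_i$ vanish and the sum is direct. Hence $\operatorname{rk}F=\operatorname{rk}Z+|K|$. If $z\in Z$, some relation on $F$ has $a_z\neq0$. Its coefficients on $K$ vanish, so it is a relation on $Z$, and $z$ is not a bridge of $Z$.
\end{proof}

\begin{lemma}\label{lem:generic}
Every proper subspace $W\subset\mathbb{R}^n$ lies in a hyperplane $H$ with $F(H)=F(W)$. Consequently $\nu_A(W)=\min\{\nu_A(H):H\supset W\text{ a hyperplane}\}$.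
\end{lemma}

\begin{proof}
The row vectors vanishing on $W$ form a nonzero space $N$. For each $y_i\notin W$ the condition $\eta y_i=0$ defines a proper subspace of $N$. A real vector space is not a finite union of proper subspaces, so some $\eta\in N$ avoids these subspaces and $\{0\}$. Take $H=\eta^\perp$. The formula follows by monotonicity.
\end{proof}

\begin{lemma}\label{lem:bridges}
Let $A$ have $k$ bridges. Deleting them leaves a matrix $A^\circ$ of rank $n-k$. The matrix $A'$ is a configuration without bridges, its $z$-class does not depend on the chosen rows, and $\mathcal{C}_A\cong\mathcal{C}_{A'}$ as graded algebras. The ideal $I_{A'}$ contains no nonzero linear form.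
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:split} with $F=[m]$, the span $U$ of the non-bridge columns has dimension $n-k$ and is complementary to the span of the bridges, which are independent. So $A^\circ$ has rank $n-k$, and the rows of $A'$ are a basis of the row space $R$ of $A^\circ$. This space does not depend on the chosen rows.

Left multiplication by $g\in GL_n(\mathbb{R})$ changes neither $R$ nor the graded algebra. So we may assume that $U=\mathbb{R}^{n-k}\times0$, that the bridges are the unit vectors $e_{n-k+1},\dots,e_n$, and that $A^\circ=\binom B0$. Here $B$ has rank $n-k$, has no zero columns, and has no bridges by Lemma~\ref{lem:split}. Since $B$ and $A'$ both have row space $R$, we have $A'=hB$ with $h$ invertible. So $A'$ is a bridge-free configuration and $\mathcal{C}_{A'}\cong\mathcal{C}_B$.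

The rank of a set of columns of $A$ is the rank of its non-bridge part plus the number of bridges in it. A set of rank $n-1$ therefore either contains all bridges and has non-bridge part of rank $n-k-1$, or contains all bridges but one and has non-bridge part of rank $n-k$. In the first case the normal is $(\eta',0)$ with $\eta'$ a facet normal of $B$, and $m_A((\eta',0))=m_B(\eta')$; every facet normal of $B$ arises in this way. In the second case the hyperplane is $x_j=0$ for some $j>n-k$, it misses only $e_j$, and the generator is $x_j$. Thus $I_A=I_BS+(x_{n-k+1},\dots,x_n)$ and $\mathcal{C}_A\cong\mathcal{C}_B$.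

Finally, a hyperplane misses at least one column of $A'$, and if it missed exactly one, that column would be a bridge. So all generators of $I_{A'}$ have degree at least two.
\end{proof}

The inductions of the next section pass from $A$ to its image in a quotient space. What matters is that generators of the smaller ideal pull back to generators of $I_A$.

\begin{lemma}[Contraction]\label{lem:contract}
Let $W\subsetneq\mathbb{R}^n$ be spanned by columns of $A$, let $n'=n-\dim W$, and let $q\in\mathbb{R}^{n'\times n}$ have rank $n'$ and kernel $W$. Let $A/W$ be the matrix with columns $qy_i$, $i\notin F(W)$. Then $A/W$ is a configuration of rank $n'$ with $m-|F(W)|$ columns, and $\eta'\mapsto\eta'q$ is a bijection from the row vectors of length $n'$ onto the row vectors of length $n$ that vanish on $W$. If $\eta'$ is a facet normal of $A/W$, then $\eta'q$ is a facet normal of $A$ and $m_A(\eta'q)=m_{A/W}(\eta')$.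
\end{lemma}

\begin{proof}
The columns $qy_i$ with $i\notin F(W)$ are nonzero, and they span $q\mathbb{R}^n=\mathbb{R}^{n'}$ because the omitted $qy_i$ are zero. The map $\eta'\mapsto\eta'q$ is injective, its values vanish on $W$, and both spaces have dimension $n'$. Let $\eta'$ be a facet normal of $A/W$ and $\eta=\eta'q$. Then $\eta y_i=0$ for $i\in F(W)$ and $\eta y_i=\eta'(qy_i)$ otherwise, which gives $m_A(\eta)=m_{A/W}(\eta')$. Let $U$ be the span of the columns of $A$ in $\eta^\perp$. It contains $W$, because $W$ is spanned by columns, and $qU$ is the span of the columns of $A/W$ in $\eta'^\perp$, of dimension $n'-1$. So $\dim U=\dim W+n'-1=n-1$.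
\end{proof}

\section{Powers of linear forms in the central ideal}\label{sec:powers}

\subsection{The dual side}

To prove $\ell_\eta^e\notin I_A$ we need a linear functional that kills $I_A$ but not $\ell_\eta^e$; to prove that $I_A$ contains a whole degree we must show that no nonzero functional on that degree kills it. Both tasks become concrete when functionals are written as polynomials, because membership in the annihilator of $I_A$ becomes a bound on directional degrees.

Let $T=\mathbb{R}[t_1,\dots,t_n]$, viewed as the ring of polynomial functions of a row vector $\tau=(t_1,\dots,t_n)$. Let $S$ act on $T$ by $x_i\mapsto\partial/\partial t_i$, written $p(\partial)f$. Then $\ell_\eta$ acts as the directional derivative $D_\eta$. A column $y$ defines the linear form $y(\tau)=\tau y$ in $T$, and $D_\eta y=\eta y$. The pairing $S_d\times T_d\to\mathbb{R}$, $(p,f)\mapsto p(\partial)f$, is perfect, since monomials in $x$ and in $t$ are dual bases up to nonzero factorials. Let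
\[
I_A^\perp=\{f\in T: D_\eta^{\,m_A(\eta)}f=0\ \text{ for all facet normals }\eta\}.
\]
A form $f\in T_d$ lies in $I_A^\perp$ if and only if it is orthogonal to $(I_A)_d$. Indeed, $(I_A)_d$ is spanned by the products $qp$ with $p=\ell_\eta^{\,m_A(\eta)}$ a generator of degree at most $d$ and $q\in S_{d-\deg p}$. We have $(qp)(\partial)f=q(\partial)\bigl(p(\partial)f\bigr)$, and this vanishes for all $q$ exactly when $p(\partial)f=0$. Generators of degree above $d$ kill $f$ anyway. In particular, $S_d\subset I_A$ if and only if $I_A^\perp\cap T_d=0$.

For $f\ne0$ let $\deg_\eta f=\max\{k:D_\eta^kf\neq0\}$. By Taylor's formula this is the degree in $s$ of $f(\tau+s\eta)\in T[s]$. As $T$ is a domain, $\deg_\eta(fg)=\deg_\eta f+\deg_\eta g$. For a nonzero column $y$, the degree $\deg_\eta y$ is $1$ if $\eta y\neq0$ and $0$ otherwise. For $f\neq0$,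
\begin{equation}\label{eq:perp}
f\in I_A^\perp\iff \deg_\eta f\le m_A(\eta)-1\ \text{ for all facet normals }\eta .
\end{equation}

\subsection{The top degree}

\begin{lemma}\label{lem:top}
Let $A$ be an $n\times m$ configuration with $n\ge1$. Then $S_e\subset I_A$ for all $e\ge m-n+1$.
\end{lemma}

The proof is by deletion and contraction of one column $y$. Contraction shows that a form in $I_A^\perp$ of degree $m-n+1$ is divisible by $y$, and deletion shows that the quotient is zero. In both smaller configurations the degree at hand reaches the bound of the lemma.

\begin{proof}
It suffices to treat $e=m-n+1$. We use induction on $m$, for all $n$ at once. If $n=1$, then $I_A=(x_1^m)$ and $e=m$. Let $n\ge2$, assume the lemma for configurations with fewer than $m$ columns, and let $f\in I_A^\perp$ be a form of degree $m-n+1$. We show $f=0$. Put $y=y_m$.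

\emph{The form $y$ divides $f$.} Apply Lemma~\ref{lem:contract} to $W=\mathbb{R}y$. The configuration $\hat A=A/W$ has rank $n-1\ge1$ and $\hat m\le m-1$ columns. Put $\hat f(\tau')=f(\tau'q)$. For a facet normal $\eta'$ of $\hat A$ and $\eta=\eta'q$ we have $\hat f(\tau'+s\eta')=f(\tau'q+s\eta)$, so
\[
\bigl(D_{\eta'}^{\,m_{\hat A}(\eta')}\hat f\bigr)(\tau')=\bigl(D_\eta^{\,m_A(\eta)}f\bigr)(\tau'q)=0 .
\]
Thus $\hat f\in I_{\hat A}^\perp$. It is a form of degree $m-n+1\ge\hat m-(n-1)+1$, so $\hat f=0$ by induction. The vectors $\tau'q$ fill the hyperplane $\{\tau:\tau y=0\}$, so $f$ vanishes there. Taking $y$ as a coordinate shows $f=yg$ with $g\in T_{m-n}$. Suppose $g\neq0$.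

\emph{Case 1: $y$ is a bridge.} The other columns span a hyperplane $\eta^\perp$ with $\eta y\neq0$ and $m_A(\eta)=1$. Then $\deg_\eta f=1+\deg_\eta g\ge1$, while \eqref{eq:perp} gives $\deg_\eta f\le0$.

\emph{Case 2: $y$ is not a bridge.} Deleting $y$ gives a configuration $A\setminus y$ of rank $n$ with $m-1$ columns. Let $\eta$ be one of its facet normals. It is a facet normal of $A$ as well. Put $\epsilon=\deg_\eta y\in\{0,1\}$. Then $m_A(\eta)=m_{A\setminus y}(\eta)+\epsilon$, and
\[
\deg_\eta g=\deg_\eta f-\epsilon\le m_A(\eta)-1-\epsilon=m_{A\setminus y}(\eta)-1 .
\]
So $g\in I_{A\setminus y}^\perp$. Its degree is $m-n=(m-1)-n+1$, so $g=0$ by induction.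

Both cases are contradictory, so $g=0$ and $f=0$.
\end{proof}

\subsection{All powers of linear forms}

For $\eta\neq0$ put
\[
\rho_A(\eta)=m-n+1-\nu_A(\eta^\perp).
\]

\begin{proposition}\label{prop:powers}
Let $A$ be an $n\times m$ configuration, $\eta\ne0$ and $e\ge0$. Then $\ell_\eta^e\in I_A$ if and only if $e\ge\rho_A(\eta)$. Consequently $I_A$ is generated by the powers $\ell_\eta^{\,\rho_A(\eta)}$, $\eta\neq0$.
\end{proposition}

\begin{proof}
Let $F=F(\eta^\perp)$ and $r=\operatorname{rk}F<n$, so that $\rho_A(\eta)=m-|F|-(n-r)+1$.

\emph{Lower powers are not in $I_A$.} By \eqref{eq:perp}, a product of column forms lies in $I_A^\perp$ as soon as the omitted columns span $\mathbb{R}^n$. We want a long product that uses no column of $F$, so we omit $F$ and as few further columns as possible. Choose a set $B$ of $n-r$ indices outside $F$ with $\operatorname{rk}(F\cup B)=n$. Let $Y=[m]\setminus(F\cup B)$ and $p=\prod_{i\in Y}y_i\in T$. For every facet normal $\zeta$ some column indexed by $F\cup B$ lies outside $\zeta^\perp$, so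
\[
\deg_\zeta p=|\{i\in Y:\zeta y_i\neq0\}|\le m_A(\zeta)-1,
\]
and $p\in I_A^\perp$. On the other hand $D_\eta^{|Y|}p=|Y|!\prod_{i\in Y}\eta y_i\ne0$, because $Y\cap F=\emptyset$. So $\ell_\eta^{|Y|}\notin I_A$, where $|Y|=m-|F|-(n-r)=\rho_A(\eta)-1$. No lower power lies in the ideal either.

\emph{The power $\rho_A(\eta)$ is in $I_A$.} Lemma~\ref{lem:top} for $A$ gives only the exponent $m-n+1$. To gain the nullity we contract the columns in $\eta^\perp$ first. Let $W=\langle F\rangle$. From $W\subset\eta^\perp$ we get $F(W)=F$. By Lemma~\ref{lem:contract}, $\bar A=A/W$ has rank $n'=n-r\ge1$ and $m'=m-|F|$ columns, and the ring homomorphism $\mathbb{R}[x_1,\dots,x_{n'}]\to S$ given by $\ell_{\zeta'}\mapsto\ell_{\zeta'q}$ sends the generators of $I_{\bar A}$ to generators of $I_A$. So it maps $I_{\bar A}$ into $I_A$. Since $\eta$ vanishes on $W$, we can write $\eta=\eta'q$. By Lemma~\ref{lem:top}, $\ell_{\eta'}^{\,m'-n'+1}\in I_{\bar A}$. Hence $\ell_\eta^{\,m'-n'+1}\in I_A$, and $m'-n'+1=\rho_A(\eta)$.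

\emph{Generation.} If $\eta$ is a facet normal, then $r=n-1$ and $\rho_A(\eta)=m-|F|=m_A(\eta)$. So the defining generators of $I_A$ are among the elements $\ell_\eta^{\,\rho_A(\eta)}\in I_A$.
\end{proof}

By Lemma~\ref{lem:generic} with $W=0$, some hyperplane contains no column; here the columns must be nonzero. Such a hyperplane has nullity zero, so
\begin{equation}\label{eq:max}
\max_{\eta\ne0}\rho_A(\eta)=m-n+1 .
\end{equation}
Together with Lemma~\ref{lem:top}, this says that the top nonzero degree of $\mathcal{C}_A$ is exactly $m-n$. For $B(t)$ in Example~\ref{ex:double}, $m-n+1=4$ and the only line of positive nullity is $x_2=0$, of nullity $1$; this gives the orders $4$ and $3$ found by hand.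

\section{Proof of the classification}\label{sec:proof}

We first show that $\nu_A$ and $\operatorname{Cyc}(A)$ determine each other by rules that mention only inclusions and dimensions of subspaces.

\begin{lemma}\label{lem:cyc}
Let $A$ be a configuration and $W\subset\mathbb{R}^n$ a subspace.
\begin{itemize}
\item[(i)] $W=\langle Z\rangle$ for a cyclic flat $Z$ if and only if $\nu_A(W')<\nu_A(W)$ for all subspaces $W'\subsetneq W$. In this case $Z=F(W)$ and $|Z|=\nu_A(W)+\dim W$.
\item[(ii)] $\nu_A(W)=\max\{k-\dim U:(U,k)\in\operatorname{Cyc}(A),\ U\subset W\}$.
\end{itemize}
\end{lemma}

\begin{proof}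
(i) Let $W=\langle Z\rangle$ with $Z$ a cyclic flat. Then $Z=F(W)$ and $\operatorname{rk}Z=\dim W$, which gives the formula for $|Z|$. If $W'\subsetneq W$, some $i\in Z$ has $y_i\notin W'$, so $F(W')\subset Z\setminus i$. As $i$ is not a bridge of $Z$, removing it keeps the rank. Hence $\nu_A(W')\le\nu(Z\setminus i)=\nu(Z)-1<\nu_A(W)$.

Conversely, assume the strict inequalities and let $Z=F(W)$. The subspace $\langle Z\rangle\subset W$ contains the same columns as $W$, so it has the same nullity, and therefore $\langle Z\rangle=W$. Thus $Z$ is a flat spanning $W$. If $i$ were a bridge of $Z$, then $W'=\langle Z\setminus i\rangle\subsetneq W$ would have $F(W')=Z\setminus i$ and $\nu_A(W')=(|Z|-1)-(\operatorname{rk}Z-1)=\nu_A(W)$, which is excluded.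

(ii) If $Z$ is a cyclic flat with $\langle Z\rangle\subset W$, then $Z\subset F(W)$ and $|Z|-\dim\langle Z\rangle=\nu(Z)\le\nu_A(W)$. For equality, let $F=F(W)$, let $K$ be the set of bridges of $F$, and let $Z=F\setminus K$. By Lemma~\ref{lem:split}, $Z$ has no bridges and $\nu(Z)=\nu_A(W)$. It remains to see that $Z$ is a flat. If $y_e\in\langle Z\rangle$, then $e\in F$. If $e$ were in $K$, then $Z\subset F\setminus e$ would give $y_e\in\langle F\setminus e\rangle$, which is false for a bridge. So $e\in Z$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
\emph{(1)$\Leftrightarrow$(2).} Only (1)$\Rightarrow$(2) needs proof; the point is that the grading can be recovered from the ring structure. Let $C$ be one of the two algebras and $M=\bigoplus_{d\ge1}C_d$. By Lemma~\ref{lem:top}, $M$ is nilpotent. The generators of the ideal have positive degree, so $C/M=\mathbb{R}$. Every element outside $M$ is a nonzero scalar plus a nilpotent, hence a unit, and $M$ is the unique maximal ideal. Since $C$ is generated in degree one, $M^k=\bigoplus_{d\ge k}C_d$. So the associated graded algebra $\operatorname{gr}C=\bigoplus_kM^k/M^{k+1}$ is isomorphic to $C$ as a graded algebra.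 An isomorphism $\mathcal{C}_{A_1}\to\mathcal{C}_{A_2}$ respects the unique maximal ideals and their powers, so it induces a graded isomorphism $\operatorname{gr}\mathcal{C}_{A_1}\to\operatorname{gr}\mathcal{C}_{A_2}$.

For the remaining implications we may assume $A_i=A_i'$, by Lemma~\ref{lem:bridges}. Let $A_i$ have size $n_i\times m_i$. As $I_{A_i}$ contains no linear form, $\dim(\mathcal{C}_{A_i})_1=n_i$; this is where bridge-freeness is needed. So each of (2), (3a), (3b) forces $n_1=n_2=n$. If $n=0$, both configurations are empty and all conditions hold. Let $n\ge1$.

\emph{(2)$\Rightarrow$(3a).} Let $\Phi:\mathcal{C}_{A_1}\to\mathcal{C}_{A_2}$ be a graded isomorphism, and let $\pi_i:S\to\mathcal{C}_{A_i}$ be the projections, which are bijective in degree one. In degree one $\Phi$ is therefore a linear automorphism of $S_1$, of the form $\ell_\eta\mapsto\ell_{\eta h}$ with $h\in GL_n(\mathbb{R})$. Extend it to an automorphism $\varphi$ of $S$. Then $\pi_2\varphi=\Phi\pi_1$, as both sides agree on the variables, and comparing kernels gives $\varphi(I_{A_1})=I_{A_2}$. By Proposition~\ref{prop:powers}, $\rho_{A_1}(\eta)=\rho_{A_2}(\eta h)$ for all $\eta\neq0$. Taking maxima and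 using \eqref{eq:max}, we get $m_1=m_2=m$, and then $\nu_{A_1}(\eta^\perp)=\nu_{A_2}((\eta h)^\perp)$. Put $g=h^{-1}$. Since $(\eta h)^\perp=g(\eta^\perp)$, the identity in (3a) holds for hyperplanes. It holds for all proper subspaces by Lemma~\ref{lem:generic}, and for $W=\mathbb{R}^n$ both sides equal $m-n$.

\emph{(3a)$\Rightarrow$(2).} Taking $W=\mathbb{R}^n$ gives $m_1=m_2$. With $h=g^{-1}$ we get $\rho_{A_1}(\eta)=\rho_{A_2}(\eta h)$ for all $\eta\neq0$. So the substitution $\ell_\eta\mapsto\ell_{\eta h}$ maps the generating set of $I_{A_1}$ in Proposition~\ref{prop:powers} onto that of $I_{A_2}$. The defining generators would not do here, since $g$ need not match the hyperplanes spanned by columns.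

\emph{(3a)$\Leftrightarrow$(3b).} A linear isomorphism $g$ preserves inclusions and dimensions. If $g$ satisfies (3a), then by Lemma~\ref{lem:cyc}(i) it matches the spans of cyclic flats and their sizes. If $g$ satisfies (3b), then it matches the sets over which the maximum in Lemma~\ref{lem:cyc}(ii) is taken for $W$ and for $gW$.
\end{proof}

\section{Two matroids with the same central algebra}\label{sec:matroid}

The \emph{matroid} of a configuration is the family of subsets of $[m]$ that index linearly independent columns. Two matroids are isomorphic if a bijection of the index sets matches these families, and $z$-equivalent configurations have isomorphic matroids. All $A(t)$ have the same matroid, so one may hope that at least the matroid of $A'$ is an invariant of $\mathcal{C}_A$. But $\operatorname{Cyc}$ records how many columns a subspace contains and not which ones, so it need not tell whether two cyclic flats share a column.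

\begin{proposition}\label{prop:matroid}
The configurations
\[
P=\begin{pmatrix}1&0&1&0&0&1\\0&1&1&0&1&2\\0&0&0&1&1&3\end{pmatrix},\qquad
Q=\begin{pmatrix}1&1&1&0&0&0\\0&1&-1&0&1&-1\\0&0&0&1&1&1\end{pmatrix}
\]
have no bridges and satisfy $I_P=I_Q=(x_1^3,x_3^3)+(x_1,x_2,x_3)^4$, but their matroids are not isomorphic. In particular $P\not\sim_zQ$.
\end{proposition}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\draw (-0.6,0)--(3.2,0) node[right]{$x_3=0$};
\draw (0,-0.6)--(0,2.8) node[above]{$x_1=0$};
\fill (0,0) circle (2pt) node[below left]{$2$};
\fill (1.3,0) circle (2pt) node[below]{$3$};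
\fill (2.6,0) circle (2pt) node[below]{$1$};
\fill (0,1.1) circle (2pt) node[left]{$5$};
\fill (0,2.2) circle (2pt) node[left]{$4$};
\fill (2.2,1.9) circle (2pt) node[right]{$6$};
\node at (1.5,-1.1) {$P$};
\begin{scope}[xshift=6.5cm]
\draw (-0.6,0)--(3.2,0) node[right]{$x_3=0$};
\draw (0,-0.6)--(0,2.8) node[above]{$x_1=0$};
\fill (0.9,0) circle (2pt) node[below]{$2$};
\fill (1.8,0) circle (2pt) node[below]{$1$};
\fill (2.7,0) circle (2pt) node[below]{$3$};
\fill (0,0.8) circle (2pt) node[left]{$5$};
\fill (0,1.6) circle (2pt) node[left]{$4$};
\fill (0,2.4) circle (2pt) node[left]{$6$};
\node at (1.5,-1.1) {$Q$};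
\end{scope}
\end{tikzpicture}
\caption{The six columns of $P$ and of $Q$, drawn schematically as points of the projective plane. In both configurations exactly two lines contain three points. The two triples share a point in $P$ and are disjoint in $Q$, yet the central algebras coincide.}
\label{fig:PQ}
\end{figure}

\begin{proof}
In each matrix the columns are pairwise non-parallel, so a triple is dependent exactly when it lies in the plane spanned by any two of its members.

\emph{The matrix $P$.} Every triple contains two of the first five columns. The ten pairs among these span six planes, listed with all the columns of $P$ they contain: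
\[
\begin{array}{lll}
x_3=0:\ \{1,2,3\}, & x_1=0:\ \{2,4,5\}, & x_2=0:\ \{1,4\},\\
x_2=x_3:\ \{1,5\}, & x_1=x_2:\ \{3,4\}, & x_1-x_2+x_3=0:\ \{3,5\}.
\end{array}
\]
The sixth column $(1,2,3)$ satisfies none of the six equations. So the dependent triples are $\{1,2,3\}$ and $\{2,4,5\}$, and they meet.

\emph{The matrix $Q$.} Every triple contains two of the columns $1,2,3$, which span the plane $x_3=0$, or two of the columns $4,5,6$, which span the plane $x_1=0$. The columns $4,5,6$ have $x_3=1$, and the columns $1,2,3$ have $x_1=1$. So the dependent triples are $\{1,2,3\}$ and $\{4,5,6\}$, and they are disjoint. Hence the matroids are not isomorphic; see Figure~\ref{fig:PQ}.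

In both matrices a plane containing four columns would contain four dependent triples, so no plane does, and there are no bridges. The planes $x_3=0$ and $x_1=0$ miss three columns and give the generators $x_3^3$ and $x_1^3$. Every other plane spanned by columns misses four and gives a fourth power. By Lemma~\ref{lem:top}, with $m-n+1=4$, both ideals contain $(x_1,x_2,x_3)^4$.
\end{proof}

In terms of Theorem~\ref{thm:main}, both $\operatorname{Cyc}(P)$ and $\operatorname{Cyc}(Q)$ consist of $(0,0)$, the planes $x_3=0$ and $x_1=0$ with label $3$, and $(\mathbb{R}^3,6)$.

\section{Parallel columns and rank two}\label{sec:true}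

The algebra sees a column line directly when that line is the span of a cyclic flat. A flat of rank one is the set of all columns on a column line, and it has no bridge exactly when it has at least two elements. So the one-dimensional members of $\operatorname{Cyc}(A)$ are the column lines of multiplicity at least two, labeled by their multiplicity. We call them \emph{multiple} lines and the other column lines \emph{simple}. If $A$ is bridge-free of size $n\times m$, then $[m]$ is a cyclic flat, and $(\mathbb{R}^n,m)$ is the only member of $\operatorname{Cyc}(A)$ of dimension $n$; so $\operatorname{Cyc}(A)$ also records $m$.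

\begin{theorem}\label{thm:parallel}
Let $A_1$ be a configuration such that every column of $A_1'$ is parallel to another column of $A_1'$. Then for every configuration $A_2$ the conditions \textup{(1)}, \textup{(2)}, \textup{(3)} of the Conjecture are equivalent. In particular, the central algebra of the doubled matrix $(A\,|\,A)$ determines the configuration $A$ up to $z$-equivalence: if $\mathcal{C}_{(A|A)}\cong\mathcal{C}_{(B|B)}$ for configurations $A,B$, then $A\sim_zB$.
\end{theorem}

\begin{proof}
By Theorem~\ref{thm:main} it suffices to prove (3b)$\Rightarrow$(3). Let $g$ be as in (3b). It matches the multiple lines of $A_1'$ and $A_2'$ with their multiplicities, and it shows that $A_1'$ and $A_2'$ have the same number $m'$ of columns. By hypothesis the multiplicities of the multiple lines of $A_1'$ add up to $m'$. Then the same holds for $A_2'$, which therefore has no simple line. So $g$ matches the multisets of column lines.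

The matrices $(A\,|\,A)$ and $(B\,|\,B)$ have no bridges, and the first satisfies the hypothesis. So a linear isomorphism matches their multisets of column lines. Halving all multiplicities, it matches those of $A$ and $B$.
\end{proof}

The hypothesis cannot be dropped, by Theorem~\ref{thm:counter}. In rank two, the only other way to be determined is to have too few lines for a cross-ratio.

\begin{corollary}\label{cor:rank2}
Let $A$ be a configuration such that $A'$ has rank $2$, with $r$ distinct column lines, $s$ of them of multiplicity one. Then every configuration $B$ with $\mathcal{C}_B\cong\mathcal{C}_A$ satisfies $B'\sim_zA'$ if and only if $s=0$ or $r\le3$.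
\end{corollary}

\begin{proof}
Let $A'$ have $m$ columns. For a bridge-free configuration of rank two, $\operatorname{Cyc}$ consists of $(0,0)$, the multiple lines with their multiplicities, and $(\mathbb{R}^2,m)$.

If $s=0$, apply Theorem~\ref{thm:parallel}. Let $r\le3$ and $\mathcal{C}_B\cong\mathcal{C}_A$. By Theorem~\ref{thm:main}, $B'$ has rank two, $m$ columns, and multiple lines with the same multiplicities as $A'$. The remaining columns lie on simple lines, so $B'$ has $s$ simple lines and $r$ lines in all. List the lines of $A'$ and of $B'$ so that the multiplicities agree. The group $GL_2(\mathbb{R})$ is transitive on ordered triples of distinct lines, hence also on ordered pairs: if $v_3=av_1+bv_2$ with $a,b\neq0$, the map $av_1\mapsto e_1$, $bv_2\mapsto e_2$ sends the three lines to those of $e_1$, $e_2$, $e_1+e_2$. So some element matches the two lists, and $B'\sim_zA'$.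

Now let $s\ge1$ and $r\ge4$. Fix a simple line $L$ of $A'$ and three other column lines $L_1,L_2,L_3$. Replace the column on $L$ by a vector on a line $L^*$ different from the other $r-1$ column lines, and call the result $B$. It has $r\ge4$ column lines, hence no bridge, and $\operatorname{Cyc}(B)=\operatorname{Cyc}(A')$. So $\mathcal{C}_B\cong\mathcal{C}_A$. Normalize $L_1,L_2,L_3$ as above. Then $L^*=\mathbb{R}(1,t)^{\top}$ has $\operatorname{cr}(L_1,L_2,L_3,L^*)=t$, and all but finitely many real $t$ are allowed. If $B\sim_zA'$, then $t$ is the cross-ratio of an ordered quadruple of column lines of $A'$, and there are finitely many of these. So $B\not\sim_zA'$ for a suitable $t$.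
\end{proof}

\section{Finitely or uncountably many classes}\label{sec:dichotomy}

Let $A\in\mathbb{R}^{n\times m}$ be a bridge-free configuration of rank $n\ge1$, and let $\mathfrak{F}(A)$ be the set of $z$-classes of bridge-free configurations $B$ with $\mathcal{C}_B\cong\mathcal{C}_A$. The Conjecture would say that $\mathfrak{F}(A)$ has one element. We determine its size up to the alternative finite or uncountable.

\subsection{A parameter count}

By Theorem~\ref{thm:main} we may move the columns as long as $\operatorname{Cyc}$ is preserved. The $i$th column should then stay in the span of every cyclic flat that contains $i$. Moves induced by a linear map preserving all these spans do not change the $z$-class and must be discounted. Finally, some of these maps fix every column line and move nothing; their number is governed by the components of the matroid.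

Recall that a \emph{basis} of $A$ is a set of $n$ indices with independent columns, that every independent set extends to a basis, and that a \emph{circuit} is a minimal dependent set. A circuit $C$ has rank $|C|-1$ and carries a relation $\sum_{i\in C}a_iy_i=0$ with all $a_i\neq0$, unique up to a scalar. The \emph{connected components} of the matroid are the classes of the equivalence relation on $[m]$ generated by lying in a common circuit. Put
\begin{align*}
W_i(A)&=\bigcap\{\langle Z\rangle: Z\text{ a cyclic flat},\ i\in Z\},\\
E(A)&=\{T\in\operatorname{Mat}_n(\mathbb{R}):T\langle Z\rangle\subset\langle Z\rangle\text{ for all cyclic flats }Z\},\\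
c(A)&=\text{the number of connected components of the matroid of }A,\\
\delta(A)&=\sum_{i=1}^m\bigl(\dim W_i(A)-1\bigr)-\bigl(\dim E(A)-c(A)\bigr).
\end{align*}
The intersection is over a nonempty family, since $[m]$ is a cyclic flat, and $y_i\in W_i(A)$. A linear isomorphism matching column lines permutes the spaces $W_i$, conjugates $E$ and preserves $c$, so $\delta$ is constant on $z$-classes.

\begin{theorem}\label{thm:dichotomy}
Let $A$ be a bridge-free configuration of rank $n\ge1$. Then $\delta(A)\ge0$. If $\delta(A)>0$, then uncountably many classes in $\mathfrak{F}(A)$ have the same matroid as $A$. The set $\mathfrak{F}(A)$ is finite if and only if $\delta(B)=0$ for all $B$ in $\mathfrak{F}(A)$, and otherwise it is uncountable.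
\end{theorem}

The last condition ranges over all of $\mathfrak{F}(A)$ because $\delta(A)$ counts only deformations with the matroid of $A$, while $\mathfrak{F}(A)$ may contain other matroids, as in Proposition~\ref{prop:matroid}.

\subsection{The linearized problem}

We write $W_i,E,c$ for the objects attached to $A$, and interpret $\delta(A)$ as the dimension of a cokernel. Every $T\in E$ preserves each $\langle Z\rangle$, so $TW_i\subset W_i$, and we may define
\[
\Psi_A:E\to\bigoplus_{i=1}^m\operatorname{Hom}(\mathbb{R}y_i,W_i/\mathbb{R}y_i),\qquad T\mapsto\bigl(y_i\mapsto Ty_i\bmod\mathbb{R}y_i\bigr)_i .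
\]

\begin{lemma}\label{lem:psi}
The kernel of $\Psi_A$ has dimension $c(A)$. Hence $\Psi_A$ has rank $\dim E(A)-c(A)$, and $\delta(A)=\dim\operatorname{coker}\Psi_A\ge0$.
\end{lemma}

\begin{proof}
A matrix $T$ with $Ty_i\in\mathbb{R}y_i$ for all $i$ preserves every span of columns, so it lies in $E$. Thus $\ker\Psi_A$ consists of all $T$ with $Ty_i=\lambda_iy_i$ for some scalars $\lambda_i$. The tuple $\lambda$ determines $T$, because the columns span $\mathbb{R}^n$. Applying $T$ to a circuit relation $\sum_{i\in C}a_iy_i=0$ gives $\sum_{i\in C}\lambda_ia_iy_i=0$, a multiple of the same relation. So $\lambda$ is constant on circuits, hence on components.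

Conversely, $\mathbb{R}^n$ is the direct sum of the spans of the components. To see this, note that every relation among the columns is a sum of circuit relations: the support of a nonzero relation contains a circuit, and subtracting a multiple of the circuit relation shrinks the support. Each circuit lies in one component, so the part of a relation supported on a component is again a relation, and the sum of the spans is direct. Therefore every $\lambda$ that is constant on components comes from the map $T$ acting by the given scalar on each summand. So $\dim\ker\Psi_A=c$. The target of $\Psi_A$ has dimension $\sum_i(\dim W_i-1)$.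
\end{proof}

\subsection{The deformation space}

Let $X=\prod_{i=1}^m\mathbb{P}(W_i)$, a manifold of dimension $N=\sum_i(\dim W_i-1)$. A point of $X$ is a tuple of lines $L_i=\mathbb{R}b_i\subset W_i$, which we identify with the matrix $B=(b_1,\dots,b_m)$ up to column scaling. Let $\mathcal{U}(A)\subset X$ be the set of $B$ that have the same matroid as $A$ on the index set $[m]$. A priori this is a mixture of open conditions (independent sets stay independent) and closed conditions (dependent sets stay dependent). The spaces $W_i$ are chosen so that the closed conditions hold automatically.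

\begin{lemma}\label{lem:circuit}
If $C$ is a circuit of a configuration, then $Z=F(\langle C\rangle)$ is a cyclic flat containing $C$, with $\dim\langle Z\rangle=|C|-1$.
\end{lemma}

\begin{proof}
We have $\langle Z\rangle=\langle C\rangle$, so $Z$ is a flat of rank $|C|-1$. If $i\in C$, then $y_i\in\langle C\setminus i\rangle\subset\langle Z\setminus i\rangle$. If $e\in Z\setminus C$, then $y_e\in\langle C\rangle\subset\langle Z\setminus e\rangle$.
\end{proof}

\begin{lemma}\label{lem:U}
\begin{itemize}
\item[(a)] $\mathcal{U}(A)$ is the set of $B\in X$ with $\det(b_i)_{i\in\beta}\ne0$ for all bases $\beta$ of $A$. It is open, contains $A$, and has finitely many connected components.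
\item[(b)] For $B\in\mathcal{U}(A)$ and every cyclic flat $Z$, the spans of $Z$ in $A$ and in $B$ coincide. Hence $\operatorname{Cyc}(B)=\operatorname{Cyc}(A)$, the class of $B$ lies in $\mathfrak{F}(A)$, and $W_i,E,c,\delta$ are the same for $A$ and $B$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The determinant conditions are necessary. Suppose $B\in X$ satisfies them. Every independent set of $A$ lies in a basis, so it is independent for $B$. Every dependent set of $A$ contains a circuit $C$ of $A$. With $Z$ as in Lemma~\ref{lem:circuit}, the $|C|$ vectors $b_i$, $i\in C$, lie in $W_i\subset\langle Z\rangle$, a space of dimension $|C|-1$. So $C$ is dependent for $B$, and $B\in\mathcal{U}(A)$. Openness follows, and $A\in\mathcal{U}(A)$ since $y_i\in W_i$.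

A subset of a real vector space defined by finitely many polynomial equations and inequalities, or a finite union of such, is called semialgebraic, and it is a standard fact that a semialgebraic set has finitely many connected components. The set of tuples $(b_i)\in\prod_iW_i$ with all the determinants nonzero is semialgebraic. Its members have $b_i\neq0$, as every $i$ lies in a basis, and it maps continuously onto $\mathcal{U}(A)$. So $\mathcal{U}(A)$ has finitely many components.

(b) Cyclic flats, ranks, bridges and components depend only on the matroid, so they are the same for $A$ and $B$. For $i\in Z$ we have $b_i\in W_i\subset\langle Z\rangle$. So the span of $Z$ in $B$ lies in the span of $Z$ in $A$, and the dimensions agree. The rest follows from the definitions and Theorem~\ref{thm:main}.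
\end{proof}

\subsection{Proof of Theorem~\ref{thm:dichotomy}}

The inequality $\delta(A)\ge0$ is in Lemma~\ref{lem:psi}. Let $\mathcal{S}$ be the finite set of spans of cyclic flats of $A$, and write $\mathcal{U}=\mathcal{U}(A)$.

\emph{The group and its orbits.} Let $G=E\cap GL_n(\mathbb{R})$. An invertible $T\in E$ satisfies $TU=U$ for $U\in\mathcal{S}$, by dimension, so $G$ is the group of all invertible matrices that fix every member of $\mathcal{S}$. It is open in the vector space $E$, so its tangent space at the identity is $E$. Each $T\in G$ satisfies $TW_i=W_i$ and preserves matroids, so $G$ acts on $\mathcal{U}$, and points of one orbit are $z$-equivalent.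

For $B\in\mathcal{U}$ consider the smooth orbit map $\phi_B:G\to X$, $T\mapsto(TL_i)_i$. Recall that the tangent space of $\mathbb{P}(W)$ at $L=\mathbb{R}b$ is $\operatorname{Hom}(L,W/L)$: fix a complement $U\cong W/L$ of $L$, and lines near $L$ are the graphs of maps $L\to U$. If $Yb=\alpha b+u$ with $u\in U$, then $(1+sY)L$ is the graph of $b\mapsto su/(1+s\alpha)$, whose derivative at $s=0$ is $b\mapsto u$. So the differential of $\phi_B$ at the identity is $\Psi_B$, which by Lemmas~\ref{lem:psi} and~\ref{lem:U}(b) has rank $\dim E-c=N-\delta(A)$. Since $\phi_B(TT_0)=\phi_{T_0B}(T)$ and $T_0B\in\mathcal{U}$, the map $\phi_B$ has rank $N-\delta(A)$ at every point $T_0\in G$.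

\emph{If $\delta(A)=0$, then $\mathcal{U}$ meets finitely many $z$-classes.} Each $\phi_B$ is a submersion, hence an open map, so all orbits are open. A connected component of $\mathcal{U}$ is partitioned by its intersections with the orbits, which are open, so it lies in a single orbit. By Lemma~\ref{lem:U}(a) there are finitely many orbits.

\emph{If $\delta(A)>0$, then $\mathcal{U}$ meets uncountably many $z$-classes.} Sard's theorem says that for a smooth map of manifolds, the image of the set of points where the differential is not surjective has measure zero. Here this set is all of $G$, so every orbit has measure zero in $X$. A $z$-class may be larger than an orbit, because a $z$-equivalence may permute the columns and the members of $\mathcal{S}$; we show that this contributes only finitely many choices.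

Let $\Gamma=\{T\in GL_n(\mathbb{R}):T\mathcal{S}=\mathcal{S}\}$. The kernel of the action of $\Gamma$ on the finite set $\mathcal{S}$ is $G$, so $\Gamma=GT_1\cup\dots\cup GT_p$ for some $T_1,\dots,T_p$. Fix $B\in\mathcal{U}$ and let $B^*\in\mathcal{U}$ be $z$-equivalent to $B$, say $L_i^*=TL_{\sigma(i)}$ with $T\in GL_n(\mathbb{R})$ and $\sigma$ a permutation of $[m]$. Then $T$ carries $\operatorname{Cyc}(B)$ to $\operatorname{Cyc}(B^*)$. Both sets equal $\operatorname{Cyc}(A)$, so $T\in\Gamma$, say $T\in GT_j$. Any two points $B^*$ of $\mathcal{U}$ arising from the same pair $(j,\sigma)$ are $G$-translates of the tuple $(T_jL_{\sigma(i)})_i$, so they lie in one $G$-orbit. Hence each $z$-class meets $\mathcal{U}$ in at most $p\cdot m!$ orbits, a set of measure zero. A nonempty open subset of $X$ is not a countable union of sets of measure zero, so $\mathcal{U}$ meets uncountably many $z$-classes. They have the matroid of $A$ and lie in $\mathfrak{F}(A)$ by Lemma~\ref{lem:U}(b).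

\emph{The dichotomy.} If $\delta(B)>0$ for some $B$ in $\mathfrak{F}(A)$, then $\mathfrak{F}(A)=\mathfrak{F}(B)$ is uncountable. Suppose $\delta(B)=0$ for all $B$ in $\mathfrak{F}(A)$. By Theorem~\ref{thm:main}, after applying a linear isomorphism, each class has a representative $B$ with $\operatorname{Cyc}(B)=\operatorname{Cyc}(A)$; such a $B$ has size $n\times m$. Define the \emph{type} of $B$ as its matroid on $[m]$ together with the map sending each cyclic flat of $B$ to its span, an element of $\mathcal{S}$. There are finitely many types. If $B$ and $B^*$ have the same type, then $W_i(B)=W_i(B^*)$ for all $i$ and the matroids agree, so $B^*\in\mathcal{U}(B)$. Since $\delta(B)=0$, the set $\mathcal{U}(B)$ meets finitely many $z$-classes. So each type occurs in finitely many classes, and $\mathfrak{F}(A)$ is finite. \qed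

\subsection{Examples}

\begin{example}[Uniform matroids]\label{ex:uniform}
Let $2\le n<m$, and let every $n$-subset of the columns of $A$ be a basis. The circuits are the $(n+1)$-subsets, and each spans $\mathbb{R}^n$. A nonempty cyclic flat is dependent, so it contains a circuit and equals $[m]$. Thus $\operatorname{Cyc}(A)=\{(0,0),(\mathbb{R}^n,m)\}$. Conversely, a configuration with this $\operatorname{Cyc}$ has no circuit of size at most $n$, by Lemma~\ref{lem:circuit}, so all its $n$-subsets are bases. Hence $\mathfrak{F}(A)$ consists of the classes of all such uniform $n\times m$ configurations.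

A hyperplane contains at most $n-1$ columns, and these are independent, so $\rho_A\equiv m-n+1$. By Proposition~\ref{prop:powers} and Lemma~\ref{lem:top}, $I_A=(x_1,\dots,x_n)^{m-n+1}$. Here $W_i=\mathbb{R}^n$, $E=\operatorname{Mat}_n(\mathbb{R})$, and $c=1$ because any two indices lie in a common $(n+1)$-subset. So
\[
\delta(A)=m(n-1)-(n^2-1)=(n-1)(m-n-1).
\]
For $m=n+1$ the central algebra determines $A$ up to $z$-equivalence among bridge-free configurations: write $y_{n+1}=\sum_{i\le n}a_iy_i$ with all $a_i\neq0$; the map $a_iy_i\mapsto e_i$ sends the column lines to those of $e_1,\dots,e_n,e_1+\dots+e_n$. For every $m\ge n+2$ there are uncountably many pairwise $z$-inequivalent configurations with the same central algebra. The case $n=2$, $m=4$ is the family $A(t)$ of Theorem~\ref{thm:counter}, where $\delta=1$ and the parameter is the cross-ratio.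
\end{example}

\begin{example}
If every column of $A$ is parallel to another one, then $W_i=\mathbb{R}y_i$, the target of $\Psi_A$ is zero, and $\delta(A)=0$, in agreement with Theorem~\ref{thm:parallel}. For the matrix $P$ of Proposition~\ref{prop:matroid}, the space $W_2=\mathbb{R}e_2$ is the intersection of the two planes, $W_1,W_3,W_4,W_5$ are planes, and $W_6=\mathbb{R}^3$, so $\sum_i(\dim W_i-1)=0+4+2=6$. A matrix $T$ preserves both planes exactly when $Te_2\in\mathbb{R}e_2$, $Te_1\in\operatorname{span}\{e_1,e_2\}$ and $Te_3\in\operatorname{span}\{e_2,e_3\}$, so $\dim E=5$. The circuits $\{1,2,3\}$, $\{2,4,5\}$ and $\{1,3,4,6\}$ connect all indices, so $c=1$. Thus $\delta(P)=6-(5-1)=2$, and $\mathfrak{F}(P)=\mathfrak{F}(Q)$ is uncountable.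
\end{example}

\begin{thebibliography}{9}

\bibitem{Nen}
Gleb Nenashev, \emph{Classification of external Zonotopal algebras}, arXiv:1803.09966 (2018).

\end{thebibliography}
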